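\title{A numerical semigroup is determined by the poset of its ideal classes}

\begin{abstract}
The ideal classes of a numerical semigroup $S$ form a finite monoid $\mathcal{C}\ell(S)$, partially ordered by $[I]\preceq[J]$ if $[I]+[K]=[J]$ for some ideal $K$. We prove that the isomorphism type of this poset determines $S$. In fact $S$ can be recovered from the number of elements of each coheight. The same holds for every partial order lying between a sparse ``tail'' order and inclusion, and the elements of coheight at most $n$ carry exactly the information of the $n$ smallest nonzero elements of $S$.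
\end{abstract}

\section{Introduction}

Let $\mathbb N=\{0,1,2,\dots\}$. A \emph{numerical semigroup} is a submonoid $S$ of $(\mathbb N,+)$ whose complement $\mathbb N\setminus S$ is finite. The elements of $\mathbb N\setminus S$ are the \emph{gaps} of $S$, and their number is the \emph{genus}. We list the elements of $S$ as
\[
S=\{0=s_0<s_1<s_2<\cdots\},
\]
and $s_1$ is the \emph{multiplicity}. We write $\langle n_1,\dots,n_r\rangle$ for the set of all sums of the $n_i$ with repetitions, and intervals such as $[k,\infty)$ are intervals of integers.

An \emph{ideal} of $S$ is a nonempty set $I\subseteq\mathbb Z$, bounded below, with $I+S\subseteq I$; here $A+B=\{a+b: a\in A,\ b\in B\}$. Two ideals $I,J$ are \emph{equivalent} if $I=z+J$ for some $z\in\mathbb Z$. A sum of ideals is an ideal, the class of $I+J$ depends only on the classes of $I$ and $J$, and $I+S=I$ because $0\in S$. So the classes form a commutative monoid under $[I]+[J]=[I+J]$, with identity $[S]$: the \emph{ideal class monoid} $\mathcal{C}\ell(S)$. The identity class consists of the principal ideals $z+S$, so $\mathcal{C}\ell(S)$ measures how far the ideals of $S$ are from being principal.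 It is trivial for $S=\mathbb N$, whose ideals are the sets $[z,\infty)$, and only then, since $\mathbb N$ is an ideal of every $S$ and is not a translate of $S$ when $S\ne\mathbb N$. The monoid carries its divisibility relation
\[
[I]\preceq[J]\quad\Longleftrightarrow\quad [I]+[K]=[J]\ \text{ for some ideal } K \text{ of } S,
\]
which is a partial order (Section~\ref{sec:normalized}). The question we answer comes from Casabella, D'Anna and Garc\'ia-S\'anchez~\cite{CDG}:

\begin{quote}
\emph{If $S_1,S_2$ are numerical semigroups and the posets $(\mathcal{C}\ell(S_1),\preceq)$ and $(\mathcal{C}\ell(S_2),\preceq)$ are isomorphic, must $S_1=S_2$?}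
\end{quote}

There is reason for doubt. The abstract poset has forgotten the integers and the addition. Its size does not determine $S$, and it can have nontrivial automorphisms, so a single element of the poset need not remember which ideal class it is (Example~\ref{ex:four}). Any reconstruction of $S$ must use data that survive relabeling, such as the number of elements of a given type. It turns out that one very coarse count suffices. In a finite poset, the \emph{coheight} of an element $p$ is the largest $\ell$ for which there is a chain $p=p_0<p_1<\dots<p_\ell$. The poset $\mathcal{C}\ell(S)$ is finite, and we let $a_d(S)$ be the number of elements of coheight $d$ in $(\mathcal{C}\ell(S),\preceq)$.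

\begin{theorem}\label{thm:main}
Let $S_1,S_2$ be numerical semigroups. If $a_d(S_1)=a_d(S_2)$ for all $d\ge1$, then $S_1=S_2$. In particular, if $(\mathcal{C}\ell(S_1),\preceq)\cong(\mathcal{C}\ell(S_2),\preceq)$ as posets, then $S_1=S_2$.
\end{theorem}

Since $\preceq$ is defined from the monoid operation alone, a monoid isomorphism and its inverse both preserve $\preceq$. This gives the following.

\begin{corollary}\label{cor:monoid}
If $\mathcal{C}\ell(S_1)\cong\mathcal{C}\ell(S_2)$ as monoids, then $S_1=S_2$.
\end{corollary}

The proof has two parts. First, the coheight of a class is the number of nonnegative integers missing from its representative with minimum $0$ (Section~\ref{sec:coheight}); this replaces the order $\preceq$, which is awkward to compute, by a cardinality. Second, the representatives that miss exactly $d$ integers split into a family determined by $s_1,\dots,s_{d-1}$ and a family in bijection with the integers strictly between $s_{d-1}$ and $s_d$ (Section~\ref{sec:recursion}); so $a_d(S)$ reveals $s_d$ once the smaller elements are known. Section~\ref{sec:example} carries out both parts by hand for two small semigroups. The argument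 uses little about $\preceq$ and is local near the top of the poset, which gives the stronger Theorems~\ref{thm:orders} and~\ref{thm:truncated}.

\section{Normalized ideals and the order $\preceq$}\label{sec:normalized}

Every ideal has a minimum, and each class contains exactly one ideal with minimum $0$. Call such ideals \emph{normalized}, and let $\mathcal I_0(S)$ be the set of them. Since $\min(I+J)=\min I+\min J$, the set $\mathcal I_0(S)$ is closed under addition, and $I\mapsto[I]$ is a monoid isomorphism $\mathcal I_0(S)\to\mathcal{C}\ell(S)$. From now on we identify the two, so that $I\preceq J$ means $I+K=J$ for some $K\in\mathcal I_0(S)$. If $I\in\mathcal I_0(S)$, then $S=0+S\subseteq I\subseteq\mathbb N$. Thus $I$ is determined by the set $\mathbb N\setminus I$ of gaps that it \emph{misses}, and $\mathcal I_0(S)$ is finite because $S$ has finitely many gaps.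

\begin{lemma}\label{lem:order}
Let $I,J\in\mathcal I_0(S)$.
\begin{enumerate}
\item[(a)] $I\preceq J$ if and only if $I+X=J$ for some set $X$ with $0\in X\subseteq\mathbb N$.
\item[(b)] If $I\preceq J$, then $I\subseteq J$.
\item[(c)] For every $k\ge1$, the set $I\cup[k,\infty)$ lies in $\mathcal I_0(S)$, and $I\preceq I\cup[k,\infty)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $I+K=J$ with $K\in\mathcal I_0(S)$, take $X=K$. Conversely, let $I+X=J$ with $0\in X\subseteq\mathbb N$. Then $K=X+S$ has minimum $0$ and satisfies $K+S=K$, so $K\in\mathcal I_0(S)$, and $I+K=(I+X)+S=J+S=J$.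

(b) If $I+X=J$ with $0\in X$, then $I=I+0\subseteq J$.

(c) The set $I\cup[k,\infty)$ has minimum $0$, and adding an element of $S$ maps $I$ into $I$ and $[k,\infty)$ into $[k,\infty)$. Let $X=\{0\}\cup[k,\infty)$. Since $0\in I\subseteq\mathbb N$, we have $I+[k,\infty)=[k,\infty)$, so $I+X=I\cup[k,\infty)$, and (a) applies.
\end{proof}

The relation $\preceq$ is reflexive ($I+S=I$), transitive (add the two witnesses $K$), and antisymmetric by (b). Its least element is $S$, and its greatest element is $\mathbb N$ by (c) with $k=1$. Part (a) says that the relation $I\preceq J$ is a property of the two sets and does not refer to $S$.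

\begin{example}\label{ex:four}
The gaps of $\langle2,7\rangle$ are $1,3,5$. A normalized ideal that contains $1$ contains $3=1+2$, and one that contains $3$ contains $5$. So there are four normalized ideals, missing $\{1,3,5\}$, $\{1,3\}$, $\{1\}$, $\emptyset$. Each arises from the previous one by adjoining a set $[k,\infty)$, so they form a chain by Lemma~\ref{lem:order}(c). For $S=\langle3,4,5\rangle=\{0\}\cup[3,\infty)$ there are also four: $S$, $S\cup\{1\}$, $S\cup\{2\}$, $\mathbb N$. The middle two are incomparable by Lemma~\ref{lem:order}(b), so the poset is a diamond. Hence $|\mathcal{C}\ell(S)|$ does not determine $S$. The diamond has the automorphism that swaps the two middle elements, so the isomorphism in Theorem~\ref{thm:main} need not be unique.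
\end{example}

\begin{example}\label{ex:height}
The converse of Lemma~\ref{lem:order}(b) fails. Let $S=\{0\}\cup[5,\infty)$. Every set between $S$ and $\mathbb N$ is an ideal; take $J=S\cup\{1,3\}$. If $(S\cup\{3\})+X=J$, then $1\in J$ forces $1\in X$, and so $4=3+1\in J$, which is false. If $(S\cup\{1\})+X=J$, then $3\in J$ forces $3\in X$ or $2\in X$, giving $4=1+3\in J$ or $2\in J$, both false. So nothing lies strictly between $S$ and $J$ for $\preceq$, although $|J\setminus S|=2$. Chains measured from the bottom of the poset do not see the size of an ideal. This is why we measure from the top.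
\end{example}

\section{Two semigroups of multiplicity three and genus three}\label{sec:example}

Let $S=\langle3,4\rangle=\{0,3,4\}\cup[6,\infty)$ and $S'=\langle3,5,7\rangle=\{0,3\}\cup[5,\infty)$, with gaps $1,2,5$ and $1,2,4$. We name a normalized ideal by the set $D$ of gaps it misses. If an ideal misses $g$ and $s\le g$ lies in the semigroup, then it misses $g-s$, since otherwise it would contain $(g-s)+s$; this is the only constraint. For $S$ it says that $5\in D$ forces $2=5-3$ and $1=5-4$ into $D$. For $S'$ it says that $4\in D$ forces $1=4-3$ into $D$. This leaves the five and six sets $D$ in Figure~\ref{fig:hasse}.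

\begin{figure}[ht]
\centering
\begin{tikzpicture}[xscale=1.1,yscale=0.95]
\node (a0) at (0,3) {$\emptyset$};
\node (a1) at (-1,2) {$\{1\}$};
\node (a2) at (1,2) {$\{2\}$};
\node (a3) at (0,1) {$\{1,2\}$};
\node (a4) at (0,0) {$\{1,2,5\}$};
\draw (a0)--(a1)--(a3)--(a4) (a0)--(a2)--(a3);
\node at (0,-0.7) {$\langle3,4\rangle$};
\node (b0) at (5,3) {$\emptyset$};
\node (b1) at (4,2) {$\{1\}$};
\node (b2) at (6,2) {$\{2\}$};
\node (b3) at (4,1) {$\{1,4\}$};
\node (b4) at (6,1) {$\{1,2\}$};
\node (b5) at (5,0) {$\{1,2,4\}$};
\draw (b0)--(b1)--(b3)--(b5)--(b4)--(b2)--(b0) (b1)--(b4);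
\node at (5,-0.7) {$\langle3,5,7\rangle$};
\end{tikzpicture}
\caption{Hasse diagrams of the ideal class posets of $\langle3,4\rangle$ and $\langle3,5,7\rangle$. Each class is labeled by the set of nonnegative integers missing from its representative with minimum $0$. The rows, from the top, are the elements of coheight $0,1,2,3$.}\label{fig:hasse}
\end{figure}

The edges follow from Lemma~\ref{lem:order}. The semigroup is the bottom element and $\mathbb N$ is the top. The ideal $\{0\}\cup[3,\infty)$, labeled $\{1,2\}$, gives the ideals labeled $\{1\}$ and $\{2\}$ on adding $X=\{0,2\}$ and $X=\{0,1\}$. The ideal labeled $\{1,4\}$ gives the one labeled $\{1\}$ on adjoining $[4,\infty)$. All other pairs are either related through these edges or incomparable for inclusion. In both diagrams the coheight of an ideal is $|D|$, and $(a_1,a_2,a_3)$ equals $(2,1,1)$ for $S$ and $(2,2,1)$ for $S'$, with $a_d=0$ for $d\ge4$.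

Now forget the labels and recover the semigroups from these numbers, taking for granted that $a_d$ counts the admissible sets $D$ of size $d$.

\emph{Size one.} If $D=\{g\}$, then $0$ is the only element of the semigroup below $g$, so $1\le g<s_1$, and all such $g$ occur. Hence $a_1=s_1-1$, and $a_1=2$ gives $s_1=3$.

\emph{Size two.} The set $\{1,2\}$ is admissible for any semigroup with $s_1=3$. Any other $D$ contains some $g>3$, hence $g-3$; these two elements exhaust $D$, so no third element of the semigroup lies below $g$, and $3<g<s_2$. All such $g$ occur. Hence $a_2=1+(s_2-4)$, and $s_2=4$ for $S$ while $s_2=5$ for $S'$.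

\emph{Size three.} For $S$, the gaps below $s_2=4$ are $1,2$, too few to form a set of size three; for $S'$, the gaps below $s_2=5$ form the admissible set $\{1,2,4\}$. The other sets of size three correspond in the same way to the integers strictly between $s_2$ and $s_3$. So $a_3=1$ means one such integer for $S$ and none for $S'$, and $s_3=6$ in both cases. For $d\ge4$, the value $a_d=0$ leaves no integer strictly between $s_{d-1}$ and $s_d$. Both semigroups have been recovered.

\section{Coheight counts the missing gaps}\label{sec:coheight}

By Lemma~\ref{lem:order}(b), a $\preceq$-chain going up from $I$ gains at least one element at each step. The difficulty is to find a chain that gains \emph{only} one element at each step: by Example~\ref{ex:height}, adjoining a single element to an ideal need not be a $\preceq$-step, even when the result is an ideal. One choice always works. Adjoining the \emph{largest} missing element $k$ is the same as adjoining $[k,\infty)$, and Lemma~\ref{lem:order}(c) applies. We isolate the relation generated by such steps.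

\begin{definition}\label{def:intermediate}
For $I,J\in\mathcal I_0(S)$ write $I\sqsubseteq J$ if $J=I$ or $J=I\cup[k,\infty)$ for some $k\ge1$. A partial order $\rho$ on $\mathcal I_0(S)$ is \emph{intermediate} if for all $I,J\in\mathcal I_0(S)$
\[
I\sqsubseteq J\ \Longrightarrow\ I\mathrel{\rho}J\ \Longrightarrow\ I\subseteq J .
\]
\end{definition}

Inclusion is intermediate, and $\preceq$ is intermediate by parts (c) and (b) of Lemma~\ref{lem:order}.

\begin{proposition}\label{prop:coheight}
Let $\rho$ be an intermediate order on $\mathcal I_0(S)$. The coheight of $I$ in $(\mathcal I_0(S),\rho)$ is $|\mathbb N\setminus I|$. In particular, $a_d(S)$ is the number of $I\in\mathcal I_0(S)$ with $|\mathbb N\setminus I|=d$, and it is also the number of elements of coheight $d$ in $(\mathcal I_0(S),\rho)$.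
\end{proposition}

\begin{proof}
Let $\mathbb N\setminus I=\{g_1<\dots<g_d\}$; this set is finite because it consists of gaps, and $g_1\ge 1$ if $d\ge1$.

\emph{Upper bound.} A strictly increasing $\rho$-chain $I=I_0,I_1,\dots,I_\ell$ consists of distinct sets with $I_0\subseteq I_1\subseteq\dots\subseteq I_\ell\subseteq\mathbb N$. Each step adds at least one of the $d$ missing elements, so $\ell\le d$.

\emph{Lower bound.} Put $J_{d+1}=I$ and $J_j=I\cup[g_j,\infty)=I\cup\{g_j,\dots,g_d\}$ for $1\le j\le d$. These sets are distinct and lie in $\mathcal I_0(S)$ by Lemma~\ref{lem:order}(c). Also $J_j=J_{j+1}\cup[g_j,\infty)$, so $J_{j+1}\sqsubseteq J_j$ and hence $J_{j+1}\mathrel{\rho}J_j$. Thus $J_{d+1},J_d,\dots,J_1=\mathbb N$ is a strict $\rho$-chain with $d$ steps.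

The last sentence follows by applying the result to $\preceq$ and to $\rho$.
\end{proof}

For instance, the coheight of the bottom element $S$ is the genus.

\section{Down-sets of gaps and the recursion}\label{sec:recursion}

It remains to count the normalized ideals that miss exactly $d$ integers. Ideals are infinite sets, while their complements are finite and, for small $d$, involve only small numbers. So we describe the complements directly. For a gap $g$ let
\[
{\downarrow}g=\{g-s : s\in S,\ s\le g\}.
\]
Every element of ${\downarrow}g$ is a gap, since $g-s\in S$ would give $g=(g-s)+s\in S$. Moreover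
\begin{equation}\label{eq:principal}
\max{\downarrow}g=g,\qquad |{\downarrow}g|=|S\cap[0,g]|.
\end{equation}
A set $D$ of gaps is a \emph{down-set} of $S$ if ${\downarrow}g\subseteq D$ for all $g\in D$. The set ${\downarrow}g$ is itself a down-set: if $s,t\in S$ with $s\le g$ and $t\le g-s$, then $(g-s)-t=g-(s+t)$ with $s+t\in S$ and $s+t\le g$.

\begin{lemma}\label{lem:downsets}
The map $I\mapsto\mathbb N\setminus I$ is a bijection from $\mathcal I_0(S)$ onto the set of down-sets of $S$. Hence $a_d(S)$ is the number of down-sets of $S$ of size $d$.
\end{lemma}

\begin{proof}
The map is injective because $I\subseteq\mathbb N$. Let $I\in\mathcal I_0(S)$ and $D=\mathbb N\setminus I$. Then $D$ consists of gaps because $S\subseteq I$. If $g\in D$, $s\in S$ and $s\le g$, then $g-s\in\mathbb N$ and $g-s\notin I$, since otherwise $g=(g-s)+s\in I$. So $g-s\in D$, and $D$ is a down-set.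

Conversely, let $D$ be a down-set and $I=\mathbb N\setminus D$. Then $0\in S\subseteq I\subseteq\mathbb N$. If $i\in I$, $s\in S$ and $i+s\in D$, then $i=(i+s)-s\in{\downarrow}(i+s)\subseteq D$, a contradiction. So $I+S\subseteq I$ and $I\in\mathcal I_0(S)$. The last statement follows from Proposition~\ref{prop:coheight}.
\end{proof}

The advantage of down-sets is that the condition on $D$ involves only elements of $S$ up to $\max D$.

\begin{lemma}\label{lem:local}
Let $S,S'$ be numerical semigroups with elements $s_i,s_i'$ in increasing order, and suppose $s_i=s_i'$ for $0\le i\le n$. Then a set $D\subseteq[1,s_n)$ is a down-set of $S$ if and only if it is a down-set of $S'$.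
\end{lemma}

\begin{proof}
Let $A=S\cap[0,s_n)=\{s_0,\dots,s_{n-1}\}=S'\cap[0,s_n)$. A set $D\subseteq[1,s_n)$ is a down-set of $S$ if and only if $D\cap A=\emptyset$ and $g-s\in D$ whenever $g\in D$, $s\in A$, $s\le g$. The same condition characterizes the down-sets of $S'$ in $[1,s_n)$.
\end{proof}

For $d\ge1$ let $b_d(S)$ be the number of down-sets of $S$ of size $d$ contained in $[1,s_{d-1})$. By Lemma~\ref{lem:local}, $b_d(S)$ is determined by $s_0,\dots,s_{d-1}$. The threshold $s_{d-1}$ is chosen because of \eqref{eq:principal}: a gap $g>s_{d-1}$ has $|{\downarrow}g|\ge d$, so a down-set of size $d$ containing $g$ has no room for anything outside ${\downarrow}g$.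

\begin{proposition}\label{prop:recursion}
For every $d\ge1$,
\begin{equation}\label{eq:recursion}
a_d(S)=s_d-s_{d-1}-1+b_d(S).
\end{equation}
\end{proposition}

\begin{proof}
Let $D$ be a down-set of size $d$. Neither $0$ nor $s_{d-1}$ is a gap, so either $D\subseteq[1,s_{d-1})$ or $D$ contains some $g>s_{d-1}$, and not both. The first kind is counted by $b_d(S)$. We show that the down-sets of the second kind are exactly the sets ${\downarrow}g$ with $s_{d-1}<g<s_d$.

Suppose $g\in D$ and $g>s_{d-1}$. Then $s_0,\dots,s_{d-1}\le g$, so $|{\downarrow}g|\ge d$ by \eqref{eq:principal}. Since ${\downarrow}g\subseteq D$ and $|D|=d$, we get $D={\downarrow}g$ and $|S\cap[0,g]|=d$, that is, $g<s_d$. Conversely, an integer $g$ with $s_{d-1}<g<s_d$ is a gap, and ${\downarrow}g$ is a down-set of size $|S\cap[0,g]|=d$ that contains $g>s_{d-1}$. Distinct $g$ give distinct sets, since $\max{\downarrow}g=g$. So there are $s_d-s_{d-1}-1$ down-sets of the second kind, and Lemma~\ref{lem:downsets} gives \eqref{eq:recursion}.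
\end{proof}

For $d=1$ the interval $[1,s_0)$ is empty, so $a_1=s_1-1$: the number of coatoms (elements covered by the top element, equivalently of coheight $1$) is the multiplicity minus one. For $d=2$, each $g\in[1,s_1)$ has ${\downarrow}g=\{g\}$, so every subset of $[1,s_1)$ is a down-set and
\[
a_2=\binom{s_1-1}{2}+s_2-s_1-1 .
\]

\begin{corollary}\label{cor:induction}
Let $S,S'$ be numerical semigroups with elements $s_i,s_i'$ in increasing order, and let $n\ge0$. If $a_d(S)=a_d(S')$ for $1\le d\le n$, then $s_i=s_i'$ for $0\le i\le n$.
\end{corollary}

\begin{proof}
We have $s_0=s_0'=0$. Let $1\le d\le n$ and suppose $s_i=s_i'$ for $i\le d-1$. Then $b_d(S)=b_d(S')$ by Lemma~\ref{lem:local}, and \eqref{eq:recursion} gives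
\[
s_d=a_d(S)+s_{d-1}+1-b_d(S)=a_d(S')+s'_{d-1}+1-b_d(S')=s'_d.\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
If $a_d(S_1)=a_d(S_2)$ for all $d\ge1$, then Corollary~\ref{cor:induction} applies for every $n$, so $S_1$ and $S_2$ have the same elements. A poset isomorphism maps the chains starting at $p$ bijectively onto the chains starting at the image of $p$, so it preserves coheight, and isomorphic posets have the same numbers $a_d$.
\end{proof}

The order entered only through Proposition~\ref{prop:coheight}, so it can be varied, independently for the two semigroups.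

\begin{theorem}\label{thm:orders}
For $i=1,2$ let $S_i$ be a numerical semigroup and let $\rho_i$ be an intermediate order on $\mathcal I_0(S_i)$. If $(\mathcal I_0(S_1),\rho_1)\cong(\mathcal I_0(S_2),\rho_2)$, then $S_1=S_2$.
\end{theorem}

\begin{proof}
By Proposition~\ref{prop:coheight}, the poset $(\mathcal I_0(S_i),\rho_i)$ has $a_d(S_i)$ elements of coheight $d$. An isomorphism preserves coheight, so $a_d(S_1)=a_d(S_2)$ for all $d$, and Theorem~\ref{thm:main} applies.
\end{proof}

In particular, even an isomorphism between $(\mathcal I_0(S_1),\subseteq)$ and $(\mathcal I_0(S_2),\preceq)$ forces $S_1=S_2$.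

\begin{remark}
Neither implication in Definition~\ref{def:intermediate} can be dropped, as the semigroups of Example~\ref{ex:four} show. Equality is a partial order that implies inclusion, and it makes both $\mathcal I_0(\langle2,7\rangle)$ and $\mathcal I_0(\langle3,4,5\rangle)$ a four-element antichain. For $S=\langle3,4,5\rangle$, the total order $S<S\cup\{1\}<S\cup\{2\}<\mathbb N$ extends inclusion, hence extends $\sqsubseteq$, and is isomorphic to the four-element chain $(\mathcal I_0(\langle2,7\rangle),\preceq)$.
\end{remark}

\section{The top layers of the poset}\label{sec:truncated}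

Corollary~\ref{cor:induction} reads $s_1,\dots,s_n$ from the elements of coheight at most $n$. We now show that these elements contain no further information. For $n\ge0$ let
\[
U_n(S)=\{I\in\mathcal I_0(S) : |\mathbb N\setminus I|\le n\},
\]
ordered by $\preceq$. By Proposition~\ref{prop:coheight} this is the set of elements of coheight at most $n$. It is an \emph{up-set}: if $I\in U_n(S)$ and $I\preceq J$, then $I\subseteq J$, so $J\in U_n(S)$.

\begin{theorem}\label{thm:truncated}
Let $S,S'$ be numerical semigroups with elements $s_i,s_i'$ in increasing order, and let $n\ge0$. The following are equivalent: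
\begin{enumerate}
\item[(1)] $U_n(S)\cong U_n(S')$ as posets;
\item[(2)] $a_d(S)=a_d(S')$ for $1\le d\le n$;
\item[(3)] $s_i=s_i'$ for $0\le i\le n$;
\item[(4)] $U_n(S)=U_n(S')$, as families of subsets of $\mathbb N$ and as ordered sets.
\end{enumerate}
\end{theorem}

\begin{proof}
(1)$\Rightarrow$(2). Since $U_n(S)$ is an up-set, every chain in $\mathcal I_0(S)$ that starts at an element of $U_n(S)$ stays in $U_n(S)$. So coheights in $U_n(S)$ and in $\mathcal I_0(S)$ agree, and for $d\le n$ the poset $U_n(S)$ has $a_d(S)$ elements of coheight $d$. The same holds for $S'$, and an isomorphism preserves coheight.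

(2)$\Rightarrow$(3) is Corollary~\ref{cor:induction}.

(3)$\Rightarrow$(4). Let $D$ be a down-set of $S$ with $|D|\le n$. If some $g\in D$ had $g>s_n$, then \eqref{eq:principal} would give $|D|\ge|{\downarrow}g|\ge n+1$. Since $0$ and $s_n$ are not gaps, $D\subseteq[1,s_n)$, and $D$ is a down-set of $S'$ by Lemma~\ref{lem:local}. Exchanging $S$ and $S'$, we see that the two semigroups have the same down-sets of size at most $n$. By Lemma~\ref{lem:downsets}, $U_n(S)=U_n(S')$ as families of sets. The two orders on this family agree, because by Lemma~\ref{lem:order}(a) each of them relates $I$ to $J$ exactly when $I+X=J$ for some $X$ with $0\in X\subseteq\mathbb N$.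

(4)$\Rightarrow$(1). The identity map is an isomorphism.
\end{proof}

The index $n$ is sharp: for no $n\ge1$ do the coheights at most $n-1$ determine $s_n$ in general.

\begin{proposition}\label{prop:sharp}
For every $n\ge1$ there are numerical semigroups $S,S'$ with $U_{n-1}(S)=U_{n-1}(S')$ as ordered sets and $s_n\ne s_n'$.
\end{proposition}

\begin{proof}
Fix $N\ge n$, and for $L\in\{N+n-1,\,N+n\}$ let
\[
S_L=\{0\}\cup\{N,N+1,\dots,N+n-2\}\cup[L,\infty),
\]
where the middle block has $n-1$ elements and is empty for $n=1$. Every nonzero element of $S_L$ is at least $N$, so a sum of two of them is at least $2N\ge N+n\ge L$ and lies in $S_L$. Thus $S_L$ is a numerical semigroup. For both values of $L$ the elements $s_0,\dots,s_{n-1}$ are $0$ and the middle block, so the two semigroups have identical $U_{n-1}$ by Theorem~\ref{thm:truncated}. But $s_n=L$ differs.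
\end{proof}

\begin{thebibliography}{1}

\bibitem{CDG}
Laura Casabella, Marco D'Anna, Pedro A. Garc\'ia-S\'anchez,
\emph{Ap\'ery sets and the ideal class monoid of a numerical semigroup},
arXiv:2302.09647 (2023).

\end{thebibliography}
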